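# Zero degree Turán density of suspensions

## 1. A two-sided bound for suspensions

**Theorem 1.** Let $r>j\ge 1$ and $t\ge 1$ be integers, let $F$ be an $r$-graph with at least one edge, and put $k=r+t$, $\ell=j+t$. Let $\mathcal S^t_F$ be the $k$-graph obtained from $F$ by adding $t$ new vertices $v_1,\dots,v_t$, with edges $\{v_1,\dots,v_t\}\cup e$ for $e\in E(F)$. Then
$$\pi_j(F)^{\binom kt}\ \le\ \pi_{\ell}(\mathcal S^t_F)\ \le\ \pi_j(F).$$
In particular, $\pi_{j+t}(\mathcal S_F^t)=0$ if and only if $\pi_j(F)=0$.

Here $\pi_j$ is the $j$-degree Turán density, recalled in Section 2. In all that follows, $F$ has at least one edge. We write $\mathcal S_F=\mathcal S_F^1$ for the suspension with a single apex vertex. Taking $t=1$, $r=k-1$, $j=\ell-1$ gives the following.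

**Corollary 2.** Let $2\le \ell<k$ and let $F$ be a $(k-1)$-graph. Then
$$\pi_{\ell-1}(F)^k\le\pi_\ell(\mathcal S_F)\le\pi_{\ell-1}(F).$$
Hence $\pi_\ell(\mathcal S_F)=0$ if and only if $\pi_{\ell-1}(F)=0$. In particular this equivalence holds for all $3\le \ell<k$.

The last sentence answers a question taken from Jiangdong Ai, Laihao Ding, Hong Liu, Haotian Yang, "Vanishing orders, suspensions and zero degree Turán densities", arXiv:2603.05973 (2026): prove or disprove that, for $3\le\ell<k$ and a $(k-1)$-graph $F$, we have $\pi_\ell(\mathcal S_F)=0$ if and only if $\pi_{\ell-1}(F)=0$. The statement is true. The upper bound in Corollary 2, and the equivalence for $\ell=2$, are given with the question as known facts. We shall not need them: the proof below covers them too.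

Two further results are proved at the end.

**Corollary 3.** Let $F$ be an $r$-graph with $r\ge2$, let $t\ge1$ and $k=r+t$. If $F$ is $r$-partite then $\pi_{t+1}(\mathcal S^t_F)=0$. Otherwise $\pi_{t+1}(\mathcal S^t_F)\ge (r!/r^r)^{\binom kt}>0$.

**Proposition 4.** Let $F$ be a graph. If $F$ is bipartite then $\pi_2(\mathcal S_F)=0$. If $F$ is not bipartite then $\pi_2(\mathcal S_F)\ge \frac14$, with equality whenever $\chi(F)=3$.

## 2. Degrees, links, and the meaning of the inequality

A $k$-graph is a $k$-uniform hypergraph.

**Definition (link, degree).** For a $k$-graph $H$ and $S\subseteq V(H)$ with $|S|<k$, the link $L_H(S)$ is the $(k-|S|)$-graph on $V(H)\setminus S$ with edge set $\{e\setminus S: S\subset e\in E(H)\}$. The degree $d_H(S)=|L_H(S)|$ is its number of edges, that is, the number of edges of $H$ containing $S$. The minimum $\ell$-degree $\delta_\ell(H)$ is the minimum of $d_H(S)$ over all $\ell$-subsets $S$ of $V(H)$.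

**Definition (degree Turán density).** For a $k$-graph $F$ and $1\le \ell<k$, $\mathrm{ex}_\ell(n,F)$ is the maximum of $\delta_\ell(H)$ over all $n$-vertex $F$-free $k$-graphs $H$, and
$$\pi_\ell(F)=\lim_{n\to\infty}\frac{\mathrm{ex}_\ell(n,F)}{\binom{n-\ell}{k-\ell}}.$$
This limit is known to exist. The number $\pi_1$ is the usual Turán density.

The denominator is the largest degree an $\ell$-set could have, so $0\le\pi_\ell(F)\le1$.

*Example.* Let $F=K_3$, so $k=2$ and $\ell=1$. If $uv$ is an edge of a triangle-free graph on $n$ vertices, the neighbourhoods of $u$ and $v$ are disjoint, so $d(u)+d(v)\le n$ and the minimum degree is at most $n/2$. The balanced complete bipartite graph has minimum degree $\lfloor n/2\rfloor$. Hence $\pi_1(K_3)=\frac12$.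

*Example of suspensions.* $\mathcal S_{K_3}$ has vertices $v,1,2,3$ and edges $v12,v13,v23$: three of the four triples on four vertices. This $3$-graph is called $K_4^{(3)-}$. The $4$-graph $\mathcal S^2_{K_3}$ has five vertices $v_1,v_2,1,2,3$ and the three edges $v_1v_2ab$ with $ab\in\{12,13,23\}$; it is also $\mathcal S_{\mathcal S_{K_3}}$.

A $k$-graph $H$ contains $\mathcal S_F^t$ exactly when some $t$-set $A$ of vertices has a link $L_H(A)$ that contains $F$. So to be $\mathcal S^t_F$-free is to have all links of $t$-sets $F$-free. The theorem compares two things: how large minimum $j$-degree a single $F$-free $r$-graph can have, and how large minimum $\ell$-degree a $k$-graph can have if *all* its $t$-links are $F$-free at once. The index shift is natural because, for a $t$-set $A$ and a $j$-set $J$ disjoint from $A$,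
$$d_{L_H(A)}(J)=d_H(A\cup J),\qquad |A\cup J|=j+t=\ell. \tag{1}$$
The sizes also match: $(n-t)-j=n-\ell$ and $r-j=k-\ell$, so
$$\binom{(n-t)-j}{r-j}=\binom{n-\ell}{k-\ell}. \tag{2}$$

*Example in the range of the question.* Take $F=K_4^{(3)-}$, $k=4$, $\ell=3$. Proposition 4 with $F=K_3$ says $\pi_2(K_4^{(3)-})=\frac14$, so Corollary 2 gives $\frac1{256}\le\pi_3(\mathcal S_{F})\le\frac14$. Since $\mathcal S_F=\mathcal S^2_{K_3}$, we may also use Theorem 1 with $r=2$, $j=1$, $t=2$; this gives the better lower bound $(\frac12)^{6}=\frac1{64}$.

## 3. The upper bound: look inside one link

This step shows $\pi_\ell(\mathcal S_F^t)\le\pi_j(F)$.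

Let $H$ be an $n$-vertex $k$-graph with $\delta_\ell(H)>\mathrm{ex}_j(n-t,F)$, and let $A$ be any $t$-subset of $V(H)$. The link $L_H(A)$ is an $r$-graph on $n-t$ vertices. By (1), every $j$-set in it has degree at least $\delta_\ell(H)$, so $\delta_j(L_H(A))>\mathrm{ex}_j(n-t,F)$. By the definition of $\mathrm{ex}_j$, the link contains a copy of $F$. Adding $A$ to each edge of this copy gives a copy of $\mathcal S_F^t$ in $H$. So
$$\mathrm{ex}_\ell(n,\mathcal S_F^t)\le \mathrm{ex}_j(n-t,F).$$
Divide by the number in (2) and let $n\to\infty$. The left side tends to $\pi_\ell(\mathcal S^t_F)$ and the right side to $\pi_j(F)$.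

This used a single link. The lower bound must control all of them together.

## 4. Triangles by hand: one graph for all links, then one for each

Let $k=3$, $t=1$, $\ell=2$, $F=K_3$. We want a $3$-graph $H$ in which every vertex link is triangle-free and every pair has degree at least $cn$.

**The same graph everywhere.** We have a good triangle-free graph $G$ on $V$, the balanced complete bipartite graph. The first thing to try is to force every link into $G$: let $e$ be an edge of $H$ if $e\setminus\{v\}\in E(G)$ for every $v\in e$. Then every link is contained in $G$, so $H$ is $\mathcal S_F$-free. But the edges of $H$ are precisely the triangles of $G$, and there are none. The same happens in higher uniformity. For $F=K_k^{(k-1)}$, the complete $(k-1)$-graph on $k$ vertices, the edges of $H$ would be the $k$-sets all of whose $(k-1)$-subsets lie in $G$, that is, the copies of $F$ in $G$. So $H$ is empty for *every* $F$-free $G$.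

The point of failure is that the $k$ conditions on a $k$-set $e$, one for each $v\in e$, are each satisfied often, but they are all read off from one graph and may contradict one another.

**Imposing fewer conditions.** One might order $V$ and ask only that $e\setminus\{v\}\in E(G)$ for the smallest $v\in e$. Then nothing restricts the edges of $L_H(v)$ that come from sets $e$ whose smallest element is not $v$. In our example, let $v$ be the largest vertex: its link is all pairs $\{u,w\}$, $u<w$, with $wv\in E(G)$. If $n\ge6$, then $v$ has three neighbours in $G$, and these form a triangle in the link of $v$. So all $k$ conditions are needed.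

**A separate copy for each vertex.** Keep all the conditions, but make them independent. Let $n-1=2m$. For each $v\in V$ choose, independently, a uniformly random split of $V\setminus\{v\}$ into two halves of size $m$, and let $G_v$ be the complete bipartite graph between the halves. Let $uvw\in E(H)$ if each of the three vertices separates the other two, that is, $vw\in G_u$, $uw\in G_v$, $uv\in G_w$. All links are bipartite, so $H$ is $\mathcal S_{K_3}$-free.

Fix a pair $u,v$, and fix on which side $v$ lies in the split at $u$, and on which side $u$ lies in the split at $v$. Let $w$ be one of the other $n-2=2m-1$ vertices.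

* $w$ is opposite to $v$ in the split at $u$ with probability $\frac m{2m-1}$, since the opposite half is a random $m$-subset of the $2m-1$ vertices.
* $w$ is opposite to $u$ in the split at $v$ with probability $\frac m{2m-1}$.
* $w$ separates $u$ and $v$ with probability $m^2/\binom{2m}2=\frac m{2m-1}$.

The three events concern three different splits, so they are independent, and the expected degree of $\{u,v\}$ is $\left(\frac m{2m-1}\right)^3(n-2)$, about $n/8$. This is $\pi_1(K_3)^3$ times the maximum possible, as in Theorem 1.

The first two conditions come from vertices *inside* the pair. They ask about the degree, in $G$, of the vertex that plays the role of $v$ or $u$, and so they use the minimum degree of $G$. The third comes from a vertex *outside* the pair and uses only the edge density of $G$. The general proof has the same two kinds of condition.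

## 5. Independent relabellings of one extremal $r$-graph

This step defines the random $k$-graph $H$ and checks that it is always $\mathcal S^t_F$-free.

**Step 1: the $r$-graph $G$.** We want one $F$-free $r$-graph with large minimum $j$-degree, and a bound on its edge density. For $n\ge k$, let $G$ be an $F$-free $r$-graph on vertex set $[n-t]=\{1,\dots,n-t\}$ with $\delta_j(G)=\mathrm{ex}_j(n-t,F)$. By (2) and the definition of $\pi_j$,
$$\varepsilon_n:=\frac{\delta_j(G)}{\binom{n-\ell}{k-\ell}}=\frac{\mathrm{ex}_j(n-t,F)}{\binom{(n-t)-j}{r-j}}\longrightarrow \pi_j(F)\qquad(n\to\infty).$$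
Let $d=|E(G)|/\binom{n-t}r$. Each edge of $G$ contains $\binom rj$ sets of size $j$, so
$$\binom rj|E(G)|=\sum_{J}d_G(J)\ge\binom{n-t}j\,\varepsilon_n\binom{n-t-j}{r-j}=\varepsilon_n\binom{n-t}r\binom rj,$$
where the sum is over all $j$-subsets $J$ of $[n-t]$. Hence
$$d\ge\varepsilon_n. \tag{3}$$

**Step 2: the $k$-graph $H$.** Now we place an independent copy of $G$ over each $t$-set. Let $V$ be an $n$-set. For each $A\in\binom Vt$ choose a uniformly random bijection $\sigma_A:V\setminus A\to[n-t]$, all choices independent. Let $G_A$ be the $r$-graph on $V\setminus A$ with edge set $\{f:\sigma_A(f)\in E(G)\}$. It is isomorphic to $G$, so it is $F$-free. Define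
$$E(H)=\Big\{e\in\tbinom Vk:\ e\setminus A\in E(G_A)\ \text{ for every } A\in\tbinom et\Big\}. \tag{4}$$

**Step 3: $H$ is $\mathcal S_F^t$-free for every outcome.** Let $A$ be a $t$-set and $f\in E(L_H(A))$. Then $e=f\cup A$ is an edge of $H$ and $A\subset e$, so (4) gives $f=e\setminus A\in E(G_A)$. Thus $L_H(A)\subseteq G_A$. A copy of $\mathcal S_F^t$ in $H$ with apex set $A$ would give a copy of $F$ in $L_H(A)$, hence in the $F$-free $r$-graph $G_A$, which is impossible.

It remains to show that with positive probability all $\ell$-sets have large degree in $H$.

## 6. The expected degree of an $\ell$-set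

This step shows that a fixed $\ell$-set $S$ has expected degree at least $\varepsilon_n^{\binom kt}\binom{n-\ell}{k-\ell}$, even after some of the randomness has been fixed in the worst way.

Fix $S\in\binom V\ell$. For each $A\in\binom St$, the set $S\setminus A$ has size $\ell-t=j$. Condition on all the values $\sigma_A(x)$ with $A\in\binom St$ and $x\in S\setminus A$, fixed arbitrarily, and call this information $\mathcal I$. It tells us which $j$-set of $[n-t]$ the set $S\setminus A$ represents in $G$. Since $G$ has large minimum $j$-degree, we do not mind which one it is. Given $\mathcal I$, the following random objects are mutually independent: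

* for each $A\in\binom St$, the map $\tau_A:=\sigma_A|_{V\setminus S}$, a uniformly random bijection from $V\setminus S$ onto $[n-t]\setminus\sigma_A(S\setminus A)$; both sets have size $n-t-j=n-\ell$;
* for each $t$-set $A\not\subseteq S$, the uniformly random bijection $\sigma_A$.

Let $X=d_H(S)$. By (4), $X$ is the number of sets $T\in\binom{V\setminus S}{k-\ell}$ such that
$$(S\cup T)\setminus A\in E(G_A)\quad\text{for all }A\in\tbinom{S\cup T}{t}. \tag{5}$$
Fix such a candidate $T$, and look at the $\binom kt$ conditions in (5) one at a time.

*Case $A\subseteq S$.* Then $(S\cup T)\setminus A=(S\setminus A)\cup T$. Its image under $\sigma_A$ is $\sigma_A(S\setminus A)\cup\tau_A(T)$. So the condition says that $\tau_A(T)$ is an edge of $L_G(\sigma_A(S\setminus A))$. Given $\mathcal I$, the set $\tau_A(T)$ is a uniformly random $(k-\ell)$-subset of the $(n-\ell)$-set $[n-t]\setminus\sigma_A(S\setminus A)$. Hence the conditional probability is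
$$\frac{d_G(\sigma_A(S\setminus A))}{\binom{n-\ell}{k-\ell}}\ \ge\ \frac{\delta_j(G)}{\binom{n-\ell}{k-\ell}}=\varepsilon_n .$$

*Case $A\not\subseteq S$.* Here $\sigma_A$ is unaffected by $\mathcal I$, and $\sigma_A((S\cup T)\setminus A)$ is a uniformly random $r$-subset of $[n-t]$. It is an edge of $G$ with probability $d\ge\varepsilon_n$, by (3).

The $\binom kt$ events concern distinct sets $A$, hence different maps, so they are conditionally independent given $\mathcal I$. Therefore $T$ satisfies (5) with conditional probability at least $\varepsilon_n^{\binom kt}$. Summing over all $T$,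
$$\mathbb E[X\mid\mathcal I]\ \ge\ \varepsilon_n^{\binom kt}\binom{n-\ell}{k-\ell}. \tag{6}$$

## 7. Concentration, and the order in which to reveal the maps

This step shows that $X$ falls far below its conditional mean with probability so small that a union bound over at most $n^\ell$ sets $S$ succeeds.

We use the Azuma–Hoeffding inequality. Let the randomness be revealed in $N$ steps, and let $X_i$ be the conditional expectation of $X$ after $i$ steps, so that $X_0=\mathbb E[X]$, $X_N=X$ (the Doob martingale). If $|X_i-X_{i-1}|\le c_i$ always, then for $\lambda>0$
$$\Pr(X\le \mathbb E[X]-\lambda)\le\exp\Big(-\frac{\lambda^2}{2\sum_i c_i^2}\Big).$$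

The order of revealing matters. If, for some $A\subseteq S$, we revealed the whole of $\sigma_A$ in one step, all the sets $T$ would be affected, the only evident bound on the change would be of order $n^{k-\ell}$, and the inequality would say nothing about deviations $\lambda=o(n^{k-\ell})$. Revealing the single values $\sigma_A(x)$ with $x\in S\setminus A$ is no better, as they decide which link of $G$ is used for every $T$. This is why they were put into $\mathcal I$: inequality (6) holds whatever they are. The rest of $\sigma_A$, for $A\subseteq S$, we reveal one value at a time. For $A\not\subseteq S$ a whole map can be revealed at once, as only the $T\supseteq A\setminus S$ feel it.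

Condition on $\mathcal I$ throughout.

**Phase 1: the maps $\tau_A$, $A\in\binom St$, one value at a time.** Take the sets $A\in\binom St$ in some order, and for each reveal $\tau_A(x)$ for the vertices $x\in V\setminus S$ in some order. Consider the step that reveals $\tau_A(x)$, with the past given, and let $a,b$ be two values that are still possible. Let $y_a$ and $y_b$ be the conditional expectations of $X$ given the past and $\tau_A(x)=a$, respectively $\tau_A(x)=b$. Post-composing $\tau_A$ with the transposition $(a\,b)$, and leaving every other map alone, is a bijection from the completions with $\tau_A(x)=a$ to those with $\tau_A(x)=b$. It respects what has been revealed, because neither $a$ nor $b$ was used as an earlier value of $\tau_A$. In both cases the completion is uniformly distributed, so $|y_a-y_b|$ is at most the largest change in $X$ that this operation can cause.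

The operation changes the set $\tau_A(T)$ only if $T$ contains $\tau_A^{-1}(a)$ or $\tau_A^{-1}(b)$. A given vertex lies in $\binom{n-\ell-1}{k-\ell-1}\le n^{k-\ell-1}$ of the sets $T$. For all other $T$, condition (5) is unaffected. So $|y_a-y_b|\le 2n^{k-\ell-1}$. The martingale value before the step is the average of the $y_a$ over the possible $a$, and the value after it is one of the $y_a$. Hence the difference is at most $2n^{k-\ell-1}$ in absolute value. The number of steps in Phase 1 is $\binom\ell t(n-\ell)\le 2^\ell n$.

**Phase 2: the maps $\sigma_A$, $A\not\subseteq S$, one whole map at a time.** Put $i=|A\setminus S|$, so $1\le i\le t$. The map $\sigma_A$ appears in (5) only for those $T$ with $A\subseteq S\cup T$, that is, $T\supseteq A\setminus S$. If $i\le k-\ell$, there are $\binom{n-\ell-i}{k-\ell-i}\le n^{k-\ell-i}$ such $T$; if $i>k-\ell$ there are none. Replacing one value of $\sigma_A$ by another, with all other maps kept, therefore changes $X$ by at most $n^{k-\ell-i}$ (respectively $0$). The maps are independent, so taking expectations over the maps not yet revealed shows, as in Phase 1, that the martingale difference has the same bound. The number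 of sets $A$ with $|A\setminus S|=i$ is $\binom{\ell}{t-i}\binom{n-\ell}{i}\le 2^\ell n^i$.

**The sum of squares.** Adding the two phases,
$$\sum c^2\ \le\ 2^\ell n\cdot4n^{2(k-\ell)-2}+\sum_{i=1}^{t}2^\ell n^i\cdot n^{2(k-\ell)-2i}\ \le\ C\,n^{2(k-\ell)-1},\qquad C=2^\ell(4+t).$$
In the second sum the $i$-th term is $2^\ell n^{2(k-\ell)-i}$. There are $n^i$ maps of this type up to a constant, but each has influence smaller by a factor $n^i$, and the square wins.

**The tail.** Apply Azuma–Hoeffding with $\lambda=n^{k-\ell-1/3}$:
$$\Pr\big(X\le\mathbb E[X\mid\mathcal I]-n^{k-\ell-1/3}\,\big|\,\mathcal I\big)\le\exp\Big(-\frac{n^{2(k-\ell)-2/3}}{2C\,n^{2(k-\ell)-1}}\Big)=\exp\Big(-\frac{n^{1/3}}{2C}\Big).$$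
This holds for every value of $\mathcal I$. Together with (6), for each fixed $S$, with probability at least $1-\exp(-n^{1/3}/(2C))$,
$$d_H(S)\ \ge\ \varepsilon_n^{\binom kt}\binom{n-\ell}{k-\ell}-n^{k-\ell-1/3}. \tag{7}$$

## 8. All $\ell$-sets at once, and the limit

This step finishes the proof of Theorem 1.

There are at most $n^\ell$ sets $S$, and $n^\ell\exp(-n^{1/3}/(2C))\to0$ as $n\to\infty$. So for all large $n$ some outcome $H$ satisfies (7) for every $S\in\binom V\ell$ simultaneously. By Step 3 of Section 5 this $H$ is $\mathcal S_F^t$-free. Since $\binom{n-\ell}{k-\ell}$ has order $n^{k-\ell}$,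
$$\frac{\mathrm{ex}_\ell(n,\mathcal S_F^t)}{\binom{n-\ell}{k-\ell}}\ \ge\ \varepsilon_n^{\binom kt}-O(n^{-1/3}).$$
Let $n\to\infty$. As $\varepsilon_n\to\pi_j(F)$, we get $\pi_\ell(\mathcal S^t_F)\ge\pi_j(F)^{\binom kt}$. With the upper bound of Section 3 this proves both inequalities. If $\pi_j(F)=0$, the upper bound gives $\pi_\ell(\mathcal S^t_F)=0$; if $\pi_j(F)>0$, the lower bound gives $\pi_\ell(\mathcal S^t_F)>0$. This proves Theorem 1, and with it Corollary 2. $\blacksquare$

*Why not iterate the case $t=1$?* Since $\mathcal S^t_F=\mathcal S_{\mathcal S^{t-1}_F}$, applying Corollary 2 repeatedly does give the equivalence of vanishing for every $t$. The exponents multiply to $(r+1)(r+2)\cdots(r+t)=t!\binom kt$, however, so placing copies of $G$ directly over $t$-sets saves a factor $t!$ in the exponent.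

## 9. The case $j=1$: $r$-partite or bounded away from zero

*Proof of Corollary 3.* Put $j=1$, so $\ell=t+1$. Suppose $F$ is $r$-partite. Then $\pi_1(F)=0$ by Erdős (*On extremal problems of graphs and generalized graphs*, Israel J. Math. 2, 1964), and the upper bound of Theorem 1 gives $\pi_{t+1}(\mathcal S^t_F)=0$.

Suppose $F$ is not $r$-partite. Every subgraph of an $r$-partite $r$-graph is $r$-partite, so the balanced complete $r$-partite $r$-graph on $n$ vertices is $F$-free. The degree of a vertex is the product of the sizes of the other $r-1$ parts, so the minimum degree is $(1+o(1))(n/r)^{r-1}$. Dividing by $\binom{n-1}{r-1}=(1+o(1))n^{r-1}/(r-1)!$,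
$$\pi_1(F)\ \ge\ \frac{(r-1)!}{r^{r-1}}=\frac{r!}{r^r}.$$
The lower bound of Theorem 1 now gives $\pi_{t+1}(\mathcal S_F^t)\ge(r!/r^r)^{\binom kt}$. $\blacksquare$

## 10. Graphs $F$: cyclic triangles in a random tournament

For a non-bipartite graph $F$, Corollary 3 with $r=2$, $t=1$ gives $\pi_2(\mathcal S_F)\ge(\frac12)^3=\frac18$. In the construction of Section 4, the side of $u$ at $v$ and the side of $v$ at $u$ were independent. Tying them together does better: in a tournament, let the two sides at $v$ be its out-neighbours and its in-neighbours. Then each vertex of a triple separates the other two if and only if the triple is a cyclic triangle. Indeed, in a cyclic triangle every vertex has one in- and one out-neighbour among the other two, while in a transitive triple only the middle vertex does. Of the eight orientations of a triple two are cyclic, so the probability is $\frac14$ instead of $\frac18$.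

*Proof of Proposition 4.* The bipartite case is Corollary 3 with $r=2$, $t=1$.

**Lower bound for non-bipartite $F$.** Take a uniformly random tournament on $n$ vertices and let $H$ be the $3$-graph of its cyclic triangles. In the link of a vertex $v$, every edge joins an out-neighbour of $v$ to an in-neighbour of $v$. So all links are bipartite, no link contains $F$, and $H$ is $\mathcal S_F$-free.

Fix a pair and condition on its orientation, say $u\to v$. A vertex $w$ forms an edge of $H$ with the pair if and only if $v\to w\to u$. This has probability $\frac14$, and the events are independent for different $w$. So the degree of the pair is binomial with parameters $n-2$ and $\frac14$. By Chernoff's inequality it is at most $\frac{n-2}4-n^{2/3}$ with probability at most $\exp(-2n^{4/3}/(n-2))\le\exp(-2n^{1/3})$. There are fewer than $n^2$ pairs, so for large $n$, with positive probability, $\delta_2(H)\ge\frac{n-2}4-n^{2/3}=(\frac14-o(1))n$. Hence $\pi_2(\mathcal S_F)\ge\frac14$.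

**Upper bound for $\chi(F)=3$.** In a blow-up of a $3$-graph, each vertex is replaced by a class of vertices, and each edge by all triples with one vertex in each of the three corresponding classes; blow-ups of graphs are defined in the same way. A proper $3$-colouring of $F$ places $F$ in a blow-up of $K_3$. Placing the apex vertex in the class of the apex of $\mathcal S_{K_3}$, we see that $\mathcal S_F$ is contained in a blow-up of $\mathcal S_{K_3}=K_4^{(3)-}$. Blowing up does not change the codegree density $\pi_2$ (Mubayi and Zhao, *Co-degree density of hypergraphs*, J. Combin. Theory Ser. A 114, 2007), and $\pi_2(K_4^{(3)-})=\frac14$ (Falgas-Ravry, Pikhurko, Vaughan and Volec, *The codegree threshold of $K_4^-$*, J. London Math. Soc. 107, 2023). A $3$-graph that is free of $\mathcal S_F$ is free of any blow-up containing it, so $\pi_2(\mathcal S_F)\le\frac14$. $\blacksquare$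

**Remark 5.** If $\chi(F)=3$, then $\pi_1(F)=\frac12$ by the Erdős–Stone theorem. Corollary 2 gives $\frac18\le\pi_2(\mathcal S_F)\le\frac12$, while the true value is $\frac14$. So both inequalities of Theorem 1 can be strict. No claim is made that the exponent $\binom kt$ is optimal.

**Remark 6.** Theorem 1 and its proof also hold for $j=0$, with $\delta_0(G)=|E(G)|$ and $\pi_0$ the limiting maximum edge density. In that case $\ell=t$, the only $t$-set $A\subseteq S$ is $S$ itself, $S\setminus A$ is empty, $\mathcal I$ carries no information, and the case $A\subseteq S$ of Section 6 has probability $|E(G)|/\binom{n-t}{r}=\varepsilon_n$. They also hold with $F$ replaced by a family $\mathcal F$ of $r$-graphs for which $\pi_j(\mathcal F)$ exists, with the bounds for $\pi_\ell$ of the family $\{\mathcal S^t_F:F\in\mathcal F\}$, or for the corresponding liminf and limsup. Section 3 finds some member of $\mathcal F$ in a link, and Sections 5 to 8 use only that $G$ contains no forbidden $r$-graph.
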